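\title{The multiplicity of $-1$ as a root of the independence polynomial of a connected graph}

\begin{abstract}
Let $M(n)$ be the largest multiplicity of $-1$ as a root of the independence polynomial of a connected graph on $n$ vertices. We answer in the negative the question whether $M(n)\le\lceil n/2\rceil-1$ for all $n\ge2$: the inequality holds for $2\le n\le 11$ and fails for every $n\ge12$. Moreover, $n-M(n)$ has order $\sqrt n$ up to a factor $O(\sqrt{\log n})$. The large multiplicities come from cliques with pendant vertices. The opposite estimate follows from an inequality valid for all graphs with at least one edge: if the multiplicity is $n-t$, then the number of edges is at most $55t^2(5+\ln t)$.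
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. A set of vertices is \emph{independent} if no two of its elements are adjacent. The \emph{independence polynomial} of a graph $G$ is
\[
P_G(x)=\sum_{i\ge0}g_ix^i=\sum_{S\text{ independent}}x^{|S|},
\]
where $g_0=1$ and $g_i$ is the number of independent sets of size $i$. Its degree is the independence number $\alpha(G)$. We write
\[
\mu(G)=\operatorname{mult}_{-1}P_G
\]
for the multiplicity of $-1$ as a root of $P_G$, so $\mu(G)=0$ if $P_G(-1)\ne0$. Throughout, $y=1+x$.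

The polynomial of a disjoint union is the product of the polynomials of its parts, and a single vertex has polynomial $y$. Each isolated vertex therefore contributes a factor $y$, and the edgeless graph on $n$ vertices has $\mu=n$. A connected graph on $n\ge2$ vertices has no isolated vertex, so a factor $y^k$ of its polynomial must have another source. How large can $k$ be?

The first examples give nothing. For the complete graph $K_n$ we have $P=1+nx$, and for the star with $n-1$ leaves $P=y^{n-1}+x$; both have $\mu=0$ when $n\ge2$. The double star does better. Take two adjacent centers with $a$ leaves each, so $n=2a+2$. An independent set contains no center and any set of leaves, or one center and any set of leaves of the other center. Hence $P=y^{2a}+2xy^a=y^a(y^a+2x)$, and $\mu=a=n/2-1$. The leaves that are still available after a center is chosen behave like isolated vertices, and with two centers at most half of the leaves remain available in the worse case. This suggests that about $n/2$ is the limit, and leads to the following question from \cite{BCILNV}.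

\begin{quote}
\textbf{Question.} Is $\mu(G)\le\lceil n/2\rceil-1$ for every connected graph $G$ on $n\ge2$ vertices?
\end{quote}

The answer is no. With three centers instead of two, two thirds of the leaves remain available. Let $G$ be a triangle with three pendant vertices attached to each of its vertices, so $n=12$. An independent set contains no vertex of the triangle and any of the $9$ pendant vertices, or one of the three vertices of the triangle and any of the $6$ pendant vertices at the other two. Thus
\[
P_G=y^9+3xy^6=y^6(y^3+3x),
\]
the second factor equals $-3$ at $x=-1$, and $\mu(G)=6>5=\lceil12/2\rceil-1$.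

Let $M(n)$ be the maximum of $\mu(G)$ over connected graphs $G$ on $n$ vertices. Our first result is that $n/2$ is not even the right order of growth.

\begin{theorem}\label{thm:lower}
For every $n\ge2$ we have $M(n)\ge n+1-\lceil2\sqrt n\,\rceil$. In particular, $M(n)/n\to1$.
\end{theorem}

The second result gives the exact range in which the bound of the Question holds. It shows that the example above has the smallest possible number of vertices.

\begin{theorem}\label{thm:range}
The inequality $M(n)\le\lceil n/2\rceil-1$ holds for all $2\le n\le11$ and fails for every $n\ge12$.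
\end{theorem}

The third result shows that Theorem~\ref{thm:lower} is close to best possible. It bounds the number of edges in terms of the \emph{deficiency} $t(G)=n-\mu(G)$, and connectivity is not assumed in its first part.

\begin{theorem}\label{thm:edges}
If a graph $G$ has $m\ge1$ edges and deficiency $t$, then $m\le55\,t^2(5+\ln t)$. Consequently, for $n\ge2$,
\[
\sqrt{\frac{n-1}{55(5+\ln n)}}\;\le\;n-M(n)\;\le\;\lceil2\sqrt n\,\rceil-1 .
\]
\end{theorem}

Thus $n-M(n)$ has order $\sqrt n$ up to a factor $O(\sqrt{\log n})$, and $M(n)=n-n^{1/2+o(1)}$. We do not determine whether the logarithm is needed.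

Section~\ref{sec:constructions} contains the constructions. Both upper bounds on $\mu$ rest on one principle, set up in Section~\ref{sec:K}: a change of variable turns $P_G$ into a polynomial of degree $t$ whose low-order coefficients count small subgraphs of $G$, and a polynomial of small degree cannot have arbitrary coefficients. For $t\le5$ we exploit this by exact counting (Section~\ref{sec:small}), and for general $t$ by complex analysis (Section~\ref{sec:edges}). Adding isolated vertices changes $n$ but neither $t$ nor $m$, so without connectivity $t$ says nothing about $n$; connectivity enters mainly through the inequality $m\ge n-1$.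

\section{Graphs with large multiplicity}\label{sec:constructions}

The computations of the introduction are instances of one formula. Let $I$ be an independent set of $G$, call $C=V(G)\setminus I$ the \emph{core}, and for $S\subseteq C$ let $\nu(S)$ be the number of vertices of $I$ that have a neighbor in $S$; we write $\nu(v)=\nu(\{v\})$. An independent set of $G$ consists of an independent set $S\subseteq C$ and an arbitrary subset of the $|I|-\nu(S)$ vertices of $I$ with no neighbor in $S$. Hence
\begin{equation}\label{eq:core}
P_G=\sum_{S\subseteq C\text{ independent}}x^{|S|}\,y^{|I|-\nu(S)} .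
\end{equation}

\subsection{Cliques with pendant vertices}

\begin{lemma}\label{lem:clique}
Suppose that the core $C$ is a nonempty clique and $a=\max_{v\in C}\nu(v)\ge1$. Then $\mu(G)=|I|-a$.
\end{lemma}

\begin{proof}
The independent subsets of $C$ are the empty set and the single vertices, so \eqref{eq:core} reads
\[
P_G=y^{|I|}+x\sum_{v\in C}y^{|I|-\nu(v)}=y^{|I|-a}\Big(y^a+x\sum_{v\in C}y^{a-\nu(v)}\Big).
\]
Since $a\ge1$, the bracket at $x=-1$ equals minus the number of $v\in C$ with $\nu(v)=a$, which is not zero.
\end{proof}

If the core has $r$ vertices, the deficiency is $r+a$, while a connected graph of this kind can have $r+ra$ vertices. For given $n$ one should therefore take $r$ and $a$ close to $\sqrt n$.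

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
For $1\le r<n$, attach $n-r$ pendant vertices to the vertices of $K_r$ as equally as possible. The graph is connected, and the largest number of pendant vertices at one vertex is $a=\lceil(n-r)/r\rceil=\lceil n/r\rceil-1\ge1$. Lemma~\ref{lem:clique} gives
\begin{equation}\label{eq:cliquemult}
\mu=n+1-r-\lceil n/r\rceil .
\end{equation}
Let $q=\lceil2\sqrt n\,\rceil$ and $r=\lfloor q/2\rfloor$. Then $q\ge3$ and $q/2<\sqrt n+\frac12\le n$, so $1\le r<n$. Since $q^2/4\ge n$ and $n$ is an integer, $r(q-r)=\lfloor q^2/4\rfloor\ge n$, and therefore $\lceil n/r\rceil\le q-r$. By \eqref{eq:cliquemult}, $\mu\ge n+1-q$.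
\end{proof}

\subsection{Cancellation in the core}

When the core is not a clique, a nonadjacent pair contributes a term $x^2y^k$ to \eqref{eq:core}, and the identity
\begin{equation}\label{eq:merge}
xy^k+x^2y^k=xy^{k+1}
\end{equation}
lets this term absorb the term of a core vertex with many neighbors. This can beat every clique construction on the same number of vertices.

\begin{example}\label{ex:seven}
Let $T$ be the tree on $7$ vertices in Figure~\ref{fig:graphs}: the core is a path $v_2v_1v_3$, with two leaves at $v_1$ and one leaf at each of $v_2,v_3$. The independent subsets of the core are $\emptyset$, $\{v_1\}$, $\{v_2\}$, $\{v_3\}$, $\{v_2,v_3\}$, and they leave $4,2,3,3,2$ leaves available. So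
\[
P_T=y^4+xy^2+2xy^3+x^2y^2=y^4+3xy^3=y^3(1+4x),
\]
and $\mu(T)=3$. Formula \eqref{eq:cliquemult} gives at most $2$ for $n=7$, because $r+\lceil7/r\rceil\le5$ would require $r(5-r)\ge7$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85,
  core/.style={circle,fill=black,inner sep=2pt},
  free/.style={circle,draw,fill=white,inner sep=1.7pt}]
\node[core,label=right:$v_1$] (a1) at (-6,1.2) {};
\node[core,label=left:$v_2$] (a2) at (-7,0) {};
\node[core,label=right:$v_3$] (a3) at (-5,0) {};
\draw (a2)--(a1)--(a3);
\foreach \x/\y/\z in {-6.4/2.1/a1,-5.6/2.1/a1,-7/-1/a2,-5/-1/a3}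
  {\node[free] (l) at (\x,\y) {}; \draw (l)--(\z);}
\node[core,label=right:$v_1$] (b1) at (0,1.2) {};
\node[core,label=left:$v_2$] (b2) at (-1.8,0) {};
\node[core,label=above right:$v_3$] (b3) at (0,0) {};
\node[core,label=right:$v_4$] (b4) at (1.8,0) {};
\draw (b2)--(b1)--(b3)--(b4)--(b1);
\foreach \x/\y/\z in {-0.9/2.1/b1,-0.3/2.1/b1,0.3/2.1/b1,0.9/2.1/b1,
  -2.3/-1/b2,0.4/-1/b3,1.4/-1/b4,2.2/-1/b4}
  {\node[free] (l) at (\x,\y) {}; \draw (l)--(\z);}
\node[free] (s) at (-0.9,-1) {};
\draw (b2)--(s)--(b3);
\end{tikzpicture}
\caption{Left: a tree $T$ on $7$ vertices with $P_T=(1+x)^3(1+4x)$. Right: a graph $H$ on $13$ vertices with $P_H=(1+x)^7\big((1+x)^2+4x\big)$. In each graph the white vertices form an independent set and the black vertices form the core.}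
\label{fig:graphs}
\end{figure}

\begin{proposition}\label{prop:fail}
For every $n\ge12$ we have $M(n)\ge\lceil n/2\rceil$.
\end{proposition}

\begin{proof}
Theorem~\ref{thm:lower} suffices when $n+1-\lceil2\sqrt n\,\rceil\ge\lceil n/2\rceil$, that is, when $\lfloor n/2\rfloor+1\ge2\sqrt n$. For $n=2k$ this reads $(k+1)^2\ge8k$, or $k^2-6k+1\ge0$, which holds for $k\ge6$. For $n=2k+1$ it reads $(k+1)^2\ge8k+4$, or $k^2-6k-3\ge0$, which holds for $k\ge7$. This covers $n=12$ and all $n\ge14$.

For $n=13$ we need $\mu\ge7$, and \eqref{eq:cliquemult} falls short, since $r+\lceil13/r\rceil\le7$ would require $r(7-r)\ge13$. We use \eqref{eq:merge} twice instead. Let $H$ be the connected graph in Figure~\ref{fig:graphs}. Its core has vertices $v_1,\dots,v_4$ and edges $v_1v_2$, $v_1v_3$, $v_1v_4$, $v_3v_4$. The set $I$ has nine vertices: four leaves at $v_1$, one leaf at $v_2$, one leaf at $v_3$, two leaves at $v_4$, and one vertex adjacent to exactly $v_2$ and $v_3$. The independent subsets of the core and their values of $\nu$ are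
\[
\begin{array}{c|ccccccc}
S&\emptyset&\{v_1\}&\{v_2\}&\{v_3\}&\{v_4\}&\{v_2,v_3\}&\{v_2,v_4\}\\ \hline
\nu(S)&0&4&2&2&2&3&4
\end{array}
\]
By \eqref{eq:core}, $P_H=y^9+xy^5+3xy^7+x^2y^6+x^2y^5$. Now $xy^5+x^2y^5=xy^6$ and $xy^6+x^2y^6=xy^7$, so $P_H=y^9+4xy^7=y^7(y^2+4x)$ and $\mu(H)=7$.
\end{proof}

\section{A polynomial of degree $t$ that counts subgraphs}\label{sec:K}

To bound $\mu$ from above we need a form of $P_G$ in which a large multiplicity becomes a usable constraint. The substitution $x=p/(1-p)$ gives $y=1/(1-p)$, so it sends the root $x=-1$ to infinity and turns a high multiplicity into a low degree.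

Let $G$ have $n$ vertices, $m\ge1$ edges, independence number $\alpha$, and let $\mu=\mu(G)$. Write
\[
P_G=y^\mu Q,\qquad Q=\sum_{i=0}^dq_ix^i,\qquad Q(-1)\ne0,
\]
and put $t=n-\mu$, $s=n-\alpha$, $d=\deg Q=\alpha-\mu$. Then $t=s+d$. Comparing constant and leading coefficients gives $q_0=1$ and $q_d=g_\alpha\ge1$. We set $q_i=0$ for $i>d$. Define
\[
K(p)=(1-p)^nP_G\Big(\frac p{1-p}\Big)=\sum_{S\text{ independent}}p^{|S|}(1-p)^{n-|S|},
\]
and let $\kappa_j$ be the coefficient of $p^j$ in $K$. For $0\le p\le1$, $K(p)$ is the probability that a random set of vertices, containing each vertex independently with probability $p$, is independent. For $U\subseteq V(G)$ let $G[U]$ be the subgraph induced by $U$.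

\begin{lemma}\label{lem:K}
We have
\begin{equation}\label{eq:Kq}
K(p)=\sum_{i=0}^dq_i\,p^i(1-p)^{t-i}
\end{equation}
and
\begin{equation}\label{eq:KU}
\kappa_j=(-1)^j\sum_{|U|=j}P_{G[U]}(-1).
\end{equation}
In \eqref{eq:KU}, the sets $U$ for which $G[U]$ has an isolated vertex contribute $0$.
\end{lemma}

\begin{proof}
For $x=p/(1-p)$ we have $(1-p)^ny^\mu=(1-p)^t$, which gives \eqref{eq:Kq}. For \eqref{eq:KU}, expand $(1-p)^{n-|S|}=\sum_{T\subseteq V\setminus S}(-p)^{|T|}$ and collect terms according to $U=S\cup T$:
\[
K(p)=\sum_{U\subseteq V}(-p)^{|U|}\sum_{S\subseteq U\text{ independent}}(-1)^{|S|}=\sum_{U\subseteq V}(-p)^{|U|}P_{G[U]}(-1).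
\]
If $G[U]$ has an isolated vertex, then $y$ divides $P_{G[U]}$.
\end{proof}

The coefficient of $p^t$ in \eqref{eq:Kq} is $(-1)^tQ(-1)\ne0$, so the deficiency is exactly the degree of $K$. The two formulas look at $K$ from two sides: \eqref{eq:Kq} says that it depends on few parameters when $t$ is small, and \eqref{eq:KU} says that its coefficients count small subgraphs. The first two coefficients already determine the number of edges.

\begin{lemma}\label{lem:q}
If $m\ge1$, then $q_1=t$ and $m=\binom t2-q_2$. Moreover $s\ge1$, $d\ge1$ and $t\ge2$. If $d=1$ then $m=\binom t2$, and if $d=2$ then $m\le\binom t2-1$.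
\end{lemma}

\begin{proof}
A single vertex is isolated in $G[U]$, so $\kappa_1=0$ by \eqref{eq:KU}. A pair contributes only if it is an edge, with $P_{K_2}(-1)=-1$, so $\kappa_2=-m$. By \eqref{eq:Kq}, $\kappa_1=q_1-t$ and $\kappa_2=\binom t2-(t-1)q_1+q_2$. Hence $q_1=t$ and $-m=\binom t2-t(t-1)+q_2=q_2-\binom t2$. An edge forces $\alpha<n$, so $s\ge1$. If $d=0$, then $t=q_1=0$, contrary to $t\ge s\ge1$. Finally $q_2=0$ if $d=1$, and $q_2=g_\alpha\ge1$ if $d=2$.
\end{proof}

For $d\ge3$ the sign of $q_2$ is not controlled by this argument, and this is the reason why Theorem~\ref{thm:edges} needs more.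

\section{Connected graphs with deficiency at most five}\label{sec:small}

A graph violates the bound of the Question when $\mu\ge\lceil n/2\rceil$, that is, $t\le\lfloor n/2\rfloor$. For $n\le11$ this means $t\le5$ and $n\ge2t$. It is therefore enough to bound $n$ for each small $t$.

\begin{proposition}\label{prop:small}
Let $G$ be a connected graph on $n\ge2$ vertices with deficiency $t$. If $t=2,3,4,5$, then $n\le2,4,7,9$ respectively.
\end{proposition}

These bounds are attained by $K_2$, the path on four vertices, the tree $T$ of Example~\ref{ex:seven}, and the triangle with two pendant vertices at each vertex; apart from $T$, these multiplicities are $0$, $1$, $4$ by Lemma~\ref{lem:clique}.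

\begin{proof}[Proof of Theorem~\ref{thm:range}]
A connected graph on $n\ge2$ vertices has an edge, so $t\ge2$ by Lemma~\ref{lem:q}. A violation with $n\le11$ has $2\le t\le5$ and $n\ge2t\in\{4,6,8,10\}$, which contradicts Proposition~\ref{prop:small}. The failure for $n\ge12$ is Proposition~\ref{prop:fail}.
\end{proof}

The rest of this section proves Proposition~\ref{prop:small}. We split according to $(s,d)$, where $s,d\ge1$ and $s+d=t$. If $s$ is small, the core of a maximum independent set is small and \eqref{eq:core} is explicit. If $d$ is small, $K$ is nearly determined by $t$.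

\subsection{The cases settled by the core or by the number of edges}

If $s=1$, the core is one vertex adjacent to all others, so $\mu=0$ by Lemma~\ref{lem:clique}, and $n=t$, which is within the claimed bounds. If $(s,d)=(2,1),(2,2),(3,1)$, then Lemma~\ref{lem:q} gives $m\le3,5,6$, and $n\le m+1$ gives $n\le4,6,7$. This settles $t\le4$. For $t=5$ there remain $(s,d)=(2,3),(3,2),(4,1)$, and we suppose $n\ge10$ and seek a contradiction.

Let $(s,d)=(2,3)$. Let $I$ be a maximum independent set, $N=|I|=n-2\ge8$, and let $u,v$ be the core vertices. Then $\mu=n-5=N-3\ge5$. Since $G$ is connected, every vertex of $I$ is adjacent to $u$ or $v$, so $\nu(\{u,v\})=N$. If $u$ and $v$ are adjacent, Lemma~\ref{lem:clique} gives $\max(\nu(u),\nu(v))=3$, so $N\le\nu(u)+\nu(v)\le6$, a contradiction. If they are not adjacent, then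
\[
P_G=y^N+xy^{N-\nu(u)}+xy^{N-\nu(v)}+x^2 .
\]
Here $P_G(-1)$ equals $1$ minus the number of core vertices adjacent to all of $I$. Since $P_G(-1)=0$, exactly one is, say $\nu(u)=N>\nu(v)$. Then $x+x^2=xy$ gives $P_G=y\,(y^{N-1}+x+xy^{N-\nu(v)-1})$. The bracket equals $-1$ or $-2$ at $x=-1$, so $\mu=1$, a contradiction.

In the two remaining cases the edge count alone does not exclude $n\ge10$, but it leaves little room. If $(s,d)=(3,2)$, then $9\le n-1\le m=10-q_2\le9$, so $G$ is a tree on $10$ vertices and $q_2=1$. If $(s,d)=(4,1)$, then $m=10$, so $G$ is a tree on $11$ vertices or a connected graph on $10$ vertices with exactly one cycle. In both cases $q_1=5$ and $K$ is known by \eqref{eq:Kq}: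
\begin{align*}
(3,2):\quad K&=(1-p)^5+5p(1-p)^4+p^2(1-p)^3=(1-p)^3(1+3p-3p^2),\\
(4,1):\quad K&=(1-p)^5+5p(1-p)^4=(1-p)^4(1+4p).
\end{align*}
Multiplying out,
\begin{equation}\label{eq:kappas}
(\kappa_3,\kappa_4)=(17,-12)\ \text{ for }(3,2),\qquad(\kappa_3,\kappa_4)=(20,-15)\ \text{ for }(4,1).
\end{equation}
We show that no tree or unicyclic graph of the required size has these coefficients. For this we express $\kappa_3$ and $\kappa_4$ through the degrees.

\subsection{The coefficients $\kappa_3$ and $\kappa_4$ of a graph with at most one cycle}

Give each vertex $v$ the \emph{weight} $c_v=\deg v-1$, so that leaves have weight $0$, and put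
\[
W=\sum_v\binom{\deg v}2,\qquad X=\sum_{uv\in E(G)}c_uc_v,\qquad Y=\sum_v\binom{\deg v}3 .
\]
The \emph{claw} is the star $K_{1,3}$, and the \emph{paw} is a triangle with one pendant vertex.

\begin{lemma}\label{lem:count}
Let $G$ have at most one cycle. Let $\tau$ and $\gamma$ be the numbers of triangles and $4$-cycles, and let $\lambda$ be the number of induced paws. Then
\[
\kappa_3=W-\tau,\qquad\kappa_4=\binom m2-W-X-Y+3\tau+\gamma+\lambda,
\]
and
\[
\sum_vc_v=2m-n,\qquad\sum_vc_v^2=2W-(2m-n).
\]
\end{lemma}

\begin{proof}
The last two identities follow from $\sum\deg v=2m$ and $c_v^2=2\binom{\deg v}2-c_v$.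

The graphs on three vertices without isolated vertices are the $2$-edge path, with $P(-1)=1-3+1=-1$, and the triangle, with $P(-1)=1-3=-2$. There are $W$ pairs of edges with a common vertex; three lie in each triangle, and each of the others is an induced $2$-edge path. By \eqref{eq:KU}, $\kappa_3=(W-3\tau)+2\tau$.

The graphs on four vertices with no isolated vertex and at most one cycle are the five in the following table. For each of them we list $P(-1)$ and the number of spanning subgraphs of three kinds.
\[
\begin{array}{l|ccccc}
&2K_2&3\text{-edge path}&\text{claw}&C_4&\text{paw}\\ \hline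
P(x)&(1+2x)^2&1+4x+3x^2&y^3+x&1+4x+2x^2&1+4x+2x^2\\
P(-1)&1&0&-1&-1&-1\\
\text{pairs of disjoint edges}&1&1&0&2&1\\
3\text{-edge paths}&0&1&0&4&2\\
\text{claws}&0&0&1&0&1
\end{array}
\]
In each column, $P(-1)$ equals pairs minus paths minus claws, plus $1$ for $C_4$ and for the paw. Every pair of disjoint edges, $3$-edge path or claw in $G$ spans exactly one $4$-set $U$, and $G[U]$ is then in the table. Summing over $U$, we find that $\kappa_4$ is the number of pairs of disjoint edges of $G$, minus the number of $3$-edge paths, minus the number of claw subgraphs, plus $\gamma+\lambda$. (A $4$-cycle is induced, since a chord would create more cycles.) There are $\binom m2-W$ pairs of disjoint edges and $Y$ claw subgraphs. The product $c_uc_v$ counts the ways to extend the edge $uv$ by one further edge at each end. This gives a $3$-edge path with middle edge $uv$ unless the two new vertices coincide, which happens once for each edge of a triangle. So there are $X-3\tau$ such paths.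
\end{proof}

The lemma is used in three steps. The value of $\kappa_3$ gives $W$, hence the sum and the sum of squares of the weights, and this almost determines the positive weights. The weights give $Y$, since a vertex of weight $1,2,3,4,5$ contributes $0,1,4,10,20$. Then $\kappa_4$ prescribes $X$, which depends on how the non-leaves are joined. Let $F$ be the subgraph induced by the non-leaves, that is, by the vertices of positive weight. For connected $G$ with $n\ge3$, no two leaves are adjacent and no leaf is an inner vertex of a path or lies on a cycle. So $F$ is connected, has the same cycles as $G$, and $X$ is the sum of $c_uc_v$ over the edges of $F$. We call $c_uc_v$ the \emph{value} of the edge $uv$.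

\begin{example}
Take the extremal case $t=4$, $(s,d)=(3,1)$, $n=7$. Then $m=6$, so $G$ is a tree, and $K=(1-p)^4+4p(1-p)^3=(1-p)^3(1+3p)$, so $\kappa_3=8$ and $\kappa_4=-3$. Hence $W=8$, $\sum c_v=5$ and $\sum c_v^2=11$, which forces the positive weights to be $3,1,1$ (see the list in the next proof). Then $Y=4$, and $15-8-X-4=-3$ gives $X=6$. The tree $F$ is a path on three vertices, and $X$ is the middle weight times the sum of the other two, so $X=6$ if the middle weight is $3$ and $X=4$ otherwise. The equations have exactly one solution, the tree $T$ of Example~\ref{ex:seven}. For $t=5$ and $n\ge10$ the same equations will have none.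
\end{example}

\begin{lemma}\label{lem:partitions}
The multisets of positive integers with sum $\sigma_1$ and sum of squares $\sigma_2$ are as follows.
\[
\begin{array}{c|cccc}
(\sigma_1,\sigma_2)&(8,26)&(9,31)&(10,30)&(10,32)\\ \hline
&\{4,3,1\}&\{5,2,1,1\}&\{5,1,1,1,1,1\},\ \{4,3,2,1\}&\{5,2,1,1,1\}
\end{array}
\]
\end{lemma}

\begin{proof}
Let $k$ be the largest element. Then $k^2\le\sigma_2<36$, so $k\le5$. Also $\sigma_2\le k\sigma_1$, with equality only if all elements equal $k$. In each case $\sigma_2\ge3\sigma_1$, with equality only for $(10,30)$, where $3$ does not divide $10$. So $k\in\{4,5\}$, and the remaining elements form a partition of $\sigma_1-k$ with sum of squares $\sigma_2-k^2$ and parts at most $k$. The partitions in question, each followed by its sum of squares, are: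
\begin{align*}
3:&\quad 3\,(9),\ 21\,(5),\ 111\,(3);\\
4:&\quad 4\,(16),\ 31\,(10),\ 22\,(8),\ 211\,(6),\ 1111\,(4);\\
5:&\quad 5\,(25),\ 41\,(17),\ 32\,(13),\ 311\,(11),\ 221\,(9),\ 2111\,(7),\ 11111\,(5);\\
6,\text{ parts}\le4:&\quad 42\,(20),\ 411\,(18),\ 33\,(18),\ 321\,(14),\ 3111\,(12),\ 222\,(12),\\
&\quad 2211\,(10),\ 21111\,(8),\ 111111\,(6).
\end{align*}
For $k=5$ the required pairs (sum, sum of squares) are $(3,1)$, $(4,6)$, $(5,5)$, $(5,7)$, realized by nothing, $211$, $11111$, $2111$. For $k=4$ they are $(4,10)$, $(5,15)$, $(6,14)$, $(6,16)$, realized by $31$, nothing, $321$, nothing.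
\end{proof}

\subsection{The remaining cases}

We apply Lemmas~\ref{lem:count} and~\ref{lem:partitions} with the values \eqref{eq:kappas}.

\medskip\noindent\emph{Tree on $10$ vertices.} Here $m=9$, $W=17$, $(\sigma_1,\sigma_2)=(8,26)$, and $36-17-X-Y=-12$ gives $X+Y=31$. The weights are $4,3,1$, so $Y=10+4=14$ and $X=17$. But $F$ is a path on three vertices, so $X$ is one of $4\cdot4$, $3\cdot5$, $1\cdot7$, a contradiction.

\medskip\noindent\emph{Tree on $11$ vertices.} Here $m=10$, $W=20$, $(\sigma_1,\sigma_2)=(9,31)$, and $45-20-X-Y=-15$ gives $X+Y=40$. The weights are $5,2,1,1$, so $Y=20+1=21$ and $X=19$. The tree $F$ has three edges. The possible edges at the vertex of weight $5$ have values $10,5,5$, and all other edges have value at most $2$. If three, two or one of the edges of $F$ lie at this vertex, then $X=20$, $X\le10+5+2=17$ or $X\le10+2+2=14$, a contradiction.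

\medskip\noindent\emph{Unicyclic graph on $10$ vertices, no triangle.} Here $m=10$, $\tau=\lambda=0$, $W=20$, $(\sigma_1,\sigma_2)=(10,30)$, and $X+Y=40+\gamma$. Suppose first that the weights are $5,1,1,1,1,1$. Then $Y=20$, so $X\in\{20,21\}$. The graph $F$ is connected and unicyclic on six vertices, so it has six edges. If $k$ of them lie at the vertex of weight $5$, then $X=5k+(6-k)=6+4k\equiv2\pmod4$, a contradiction. Suppose now that the weights are $4,3,2,1$. Then $F$ has four vertices and contains the cycle, which has length at least $4$, so $F$ is a $4$-cycle and $\gamma=1$. Thus $Y=10+4+1=15$ and $X=26$. If $c_1,c_2,c_3,c_4$ are the weights in cyclic order, then $X=(c_1+c_3)(c_2+c_4)$ is a product of two numbers with sum $10$, so $X\le25$, a contradiction.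

\medskip\noindent\emph{Unicyclic graph on $10$ vertices with a triangle.} Here $\tau=1$, $\gamma=0$, $W=21$, $(\sigma_1,\sigma_2)=(10,32)$. The weights are $5,2,1,1,1$, so $Y=21$, and $45-21-X-21+3+\lambda=-15$ gives
\[
X=21+\lambda .
\]
A paw consists of the triangle and a further neighbor of one of its vertices, and no outside vertex has two neighbors on the triangle. So $\lambda$ is the sum of $\deg v-2=c_v-1$ over the vertices $v$ of the triangle. Let $a,b$ have weights $5,2$ and let $f,g,h$ have weight $1$. The graph $F$ has five vertices and five edges: the triangle and two more. A vertex of weight $1$ has degree $2$, so if it lies on the triangle it has no other neighbor. Up to renaming $f,g,h$ there are four possible triangles.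
\begin{itemize}
\item Triangle $abf$. Then $\lambda=4+1+0=5$ and $X=26$. The triangle contributes $10+5+2=17$, so the other two edges must contribute $9$. They differ from $ab$, so their values lie in $\{5,2,1\}$, and no two such values sum to $9$.
\item Triangle $afg$. Then $\lambda=4$ and $X=25$. The triangle contributes $5+5+1=11$, so the other two edges must contribute $14$. They avoid $f$ and $g$, so they are two of $ab,ah,bh$, with values $10,5,2$ and sum $15$, $12$ or $7$.
\item Triangle $bfg$. Then $\lambda=1$ and $X=22$. The triangle contributes $2+2+1=5$, so the other two edges must contribute $17$. Again they are two of $ab,ah,bh$, with sum at most $15$.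
\item Triangle $fgh$. No vertex of the triangle has another neighbor, so $G$ is disconnected.
\end{itemize}
Every case is contradictory. Hence $n\le9$ when $t=5$, and Proposition~\ref{prop:small} is proved.

\section{The number of edges in terms of the deficiency}\label{sec:edges}

We now prove Theorem~\ref{thm:edges}, in the notation of Section~\ref{sec:K}. The number of edges is a Taylor coefficient of a polynomial of degree $t$, so it suffices to bound that polynomial on a small circle. The polynomial $K$ itself is inconvenient, because its defining sum runs over subsets of all $n$ vertices and yields bounds that depend on $n$. The expansion \eqref{eq:core} runs over subsets of the core, which has only $s<t$ vertices if $I$ is a maximum independent set.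

\subsection{The polynomial $R$}

Let $I$ be a maximum independent set, so $|I|=\alpha$ and $|C|=s$. If $S\subseteq C$ is independent, then $S$ together with the vertices of $I$ that have no neighbor in $S$ is an independent set of size $|S|+\alpha-\nu(S)$. By maximality,
\begin{equation}\label{eq:nu}
\nu(S)\ge|S| .
\end{equation}
Put $z=1-p$, so that $x=(1-z)/z$ and $y=1/z$, and let $L(z)=z^\alpha P_G\big((1-z)/z\big)$; thus $K(1-z)=z^sL(z)$. From \eqref{eq:core} and from $P_G=y^\mu Q$ we get two expressions,
\[
L(z)=\sum_{S\subseteq C\text{ independent}}(1-z)^{|S|}z^{\nu(S)-|S|}=\sum_{i=0}^dq_i(1-z)^iz^{d-i}.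
\]
The second shows that $L$ is a polynomial of degree at most $d$. In the first, the empty set contributes $1$ and all other terms are divisible by $1-z$. We therefore define
\begin{equation}\label{eq:R}
R(z)=\frac{L(z)-1}{1-z}=\sum_{\emptyset\ne S\subseteq C\text{ independent}}(1-z)^{|S|-1}z^{\nu(S)-|S|}.
\end{equation}

\begin{lemma}\label{lem:R}
The polynomial $R$ has the following properties.
\begin{enumerate}
\item[(a)] $\deg R\le d-1=t-s-1$.
\item[(b)] $m=R'(1)+\binom{s+1}2$.
\item[(c)] $|R(z)|\le s\,e^{s|1-z|}$ for $|z|\le1$.
\end{enumerate}
\end{lemma}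

\begin{proof}
Part (a) follows from $\deg L\le d$. For (b), differentiate \eqref{eq:R} at $z=1$. A single vertex $v$ contributes $\nu(v)-1$, a nonadjacent pair contributes $-1$, and larger sets contribute $0$. If $m_C$ is the number of edges inside $C$, then
\[
R'(1)=\sum_{v\in C}\nu(v)-s-\Big(\binom s2-m_C\Big)=m-\binom{s+1}2,
\]
because every edge lies inside $C$ or joins $C$ to $I$. For (c), let $\rho=|1-z|$. By \eqref{eq:nu} the powers of $z$ in \eqref{eq:R} have nonnegative exponents, so they have modulus at most $1$; this is where the maximality of $I$ is needed. Using $\binom sk\le s\binom{s-1}{k-1}$, we get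
\[
|R(z)|\le\sum_{k\ge1}\binom sk\rho^{k-1}\le s(1+\rho)^{s-1}\le se^{s\rho}.\qedhere
\]
\end{proof}

The simplest case shows what to expect. If the core is a clique, then $R(z)=\sum_{v\in C}z^{\nu(v)-1}$ has nonnegative coefficients, so (a) forces $\nu(v)\le d$ for every $v$, and $m\le sd+\binom s2\le t^2/2$. In general the terms of \eqref{eq:R} cancel, and a core vertex can have more than $d$ neighbors in $I$. For the graph $H$ of Figure~\ref{fig:graphs} we have $s=4$, $d=2$ and $\nu(v_1)=4$, and
\[
R(z)=z^3+3z+(1-z)z+(1-z)z^2=4z .
\]
A term-by-term argument is thus impossible, and we use only properties (a) and (c) of the sum.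

\subsection{Growth near the point $1$}

We recall two standard facts. The \emph{maximum principle}: a function that is continuous on the closed unit disk and holomorphic inside has its maximum modulus on the unit circle. \emph{Cauchy's estimate}: if $R$ is entire and $|R|\le B$ on the circle $|z-1|=\varepsilon$, then $|R'(1)|\le B/\varepsilon$.

If $|R|$ were bounded by a constant times $s$ on a circle of radius $1/t$ about $1$, Cauchy's estimate would give $|R'(1)|=O(st)$. On the part of such a circle inside the unit disk, (c) gives this bound. On the part outside we must use the degree. If $\deg R\le D$, then $R^*(w)=w^DR(1/w)$ is a polynomial, and $|R(z)|=|z|^D|R^*(1/z)|$, where $|z|^D$ is bounded for $|z|\le1+1/t$ and $D<t$. So we need a bound for $R^*$ inside the unit disk near $w=1$, knowing that $|R^*(w)|\le se^{s|1-w|}$ on the unit circle. The maximum principle applied to $R^*$ gives only $se^{2s}$, since it does not see that the boundary values near $1$ are small.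

The remedy is to damp $R^*$ by a factor $\exp(-2s\psi)$, where $\psi$ is holomorphic, small near $w=1$, and has real part at least $\frac12|1-w|$ on the circle. The choice $\psi=1-w$ fails: near $w=1$ on the circle, $1-w$ is almost purely imaginary, with real part $\frac12|1-w|^2$. Multiplying $1-w$ by $-\operatorname{Log}(1-w)$ repairs this, because the imaginary part of the logarithm is close to $\pm\pi/2$ there, with the sign that makes the product have positive real part. The price is a factor $\ln(1/|1-w|)$ in the size of $\psi$, and this is the source of the logarithm in Theorem~\ref{thm:edges}. A multiple of $1-w$ is added to cover the part of the circle far from $1$.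

\begin{lemma}\label{lem:growth}
Let $s>0$, and let $R$ be a polynomial of degree at most $D$ with $|R(z)|\le se^{s|1-z|}$ for $|z|\le1$. Then for $0<\varepsilon\le1$ and $|z-1|=\varepsilon$,
\[
|R(z)|\le s\exp\Big(D\varepsilon+2s\varepsilon\big(5+\ln\tfrac1\varepsilon\big)\Big).
\]
\end{lemma}

\begin{proof}
For $|z|\le1$ the hypothesis gives the smaller bound $se^{s\varepsilon}$. It remains to treat $|z|\ge1$.

For $|w|\le1$ and $w\ne1$ we have $\operatorname{Re}(1-w)>0$, so we can write $1-w=\rho e^{i\varphi}$ with $0<\rho\le2$ and $|\varphi|<\pi/2$, and the principal logarithm is $\operatorname{Log}(1-w)=\ln\rho+i\varphi$. Let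
\[
\psi(w)=(1-w)\big(3-\operatorname{Log}(1-w)\big),\qquad\psi(1)=0 .
\]
Since $\rho\ln\rho\to0$ as $\rho\to0$, the function $\psi$ is continuous on the closed disk, and it is holomorphic inside. The same holds for $F(w)=R^*(w)e^{-2s\psi(w)}$, where $R^*(w)=w^DR(1/w)$.

\emph{The real part of $\psi$ on the circle.} Let $|w|=1$, $w\ne1$. Then $1=|1-\rho e^{i\varphi}|^2=1-2\rho\cos\varphi+\rho^2$, so $\cos\varphi=\rho/2$, and
\[
\operatorname{Re}\psi(w)=\rho\cos\varphi\,(3-\ln\rho)+\rho\,\varphi\sin\varphi=\frac{\rho^2}2(3-\ln\rho)+\rho\,\varphi\sin\varphi .
\]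
Both summands are nonnegative. If $\rho\le1$, then $\cos\varphi\le\frac12$, so $|\varphi|\ge\pi/3$, and the second summand is at least $\rho\cdot\frac\pi3\cdot\frac{\sqrt3}2>0.9\rho$. If $1\le\rho\le2$, the first summand is at least $\frac\rho2(3-\ln2)>\rho$. In both cases $2\operatorname{Re}\psi(w)\ge\rho$.

\emph{The bound for $R^*$.} For $|w|=1$ we have $1/w=\bar w$ and $|1-\bar w|=|1-w|$, so $|R^*(w)|=|R(\bar w)|\le se^{s|1-w|}$ and $|F(w)|\le s\exp\big(s|1-w|-2s\operatorname{Re}\psi(w)\big)\le s$; this includes $w=1$. By the maximum principle, $|F|\le s$ on the closed disk. If $|w|\le1$ and $0<\rho\le1$, then $|\operatorname{Log}(1-w)|\le\ln\frac1\rho+\frac\pi2$, so $|\psi(w)|\le\rho(5+\ln\frac1\rho)$ and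
\[
|R^*(w)|\le s\,e^{2s|\psi(w)|}\le s\exp\Big(2s\rho\big(5+\ln\tfrac1\rho\big)\Big).
\]

\emph{Return to $R$.} Let $|z|\ge1$, $|z-1|=\varepsilon$ and $w=1/z$. Then $|w|\le1$ and $0<\rho=\varepsilon/|z|\le\varepsilon$. The function $\rho(5+\ln\frac1\rho)$ has derivative $4+\ln\frac1\rho>0$ on $(0,1]$, so we may replace $\rho$ by $\varepsilon$ in the last bound. Together with $|R(z)|=|z|^D|R^*(w)|$ and $|z|^D\le(1+\varepsilon)^D\le e^{D\varepsilon}$, this gives the claim.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:edges}}

By Lemma~\ref{lem:q}, which uses $m\ge1$, we have $s,d\ge1$ and $t\ge2$. By Lemma~\ref{lem:R}, Lemma~\ref{lem:growth} applies to $R$ with $D=d-1$, and $D+s=t-1$. The radius should be as large as possible subject to the exponent in Lemma~\ref{lem:growth} staying bounded, so we take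
\[
u=5+\ln t,\qquad\varepsilon=\frac1{tu}\le1 .
\]
Then $5+\ln\frac1\varepsilon=u+\ln u\le2u$, and the exponent is at most
\[
\frac D{tu}+\frac{4s}t\le\frac{D+4s}t\le4 .
\]
So $|R|\le e^4s$ on the circle $|z-1|=\varepsilon$, and Cauchy's estimate gives $|R'(1)|\le e^4stu\le e^4t^2u$. Since $s\le t-1$ and $u\ge5$, we have $\binom{s+1}2\le t^2/2\le t^2u/10$. Lemma~\ref{lem:R}(b) and $e^4<54.6$ yield
\[
m\le\big(e^4+\tfrac1{10}\big)t^2u\le55\,t^2(5+\ln t).
\]

Now let $G$ be a connected graph on $n\ge2$ vertices with $\mu(G)=M(n)$, so $t=n-M(n)$. Then $1\le n-1\le m$ and $t\le n$, so $n-1\le55\,t^2(5+\ln n)$, which is the lower bound for $n-M(n)$. The upper bound is Theorem~\ref{thm:lower}. \qed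

\begin{thebibliography}{1}

\bibitem{BCILNV}
Om Prakash Bhardwaj, Trung Chau, Sayeed Ikram, Gargi Lather, Vasudeva Nanjangud, Chitra Venugopal,
\emph{Multiplicity of negative one of independence polynomials of graphs},
arXiv:2607.08480 (2026).

\end{thebibliography}
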